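\title{Adding particles to graph braid groups}

\begin{abstract}
Let $\Gamma$ be a connected one-dimensional CW complex that is not a point, with no finiteness assumption. We prove that the braid group $B_m(\Gamma)$ embeds into $B_n(\Gamma)$ whenever $1\le m\le n$. If $\Gamma$ has a vertex $v$ of degree at least $3$, we park an extra particle at $v$ and let it step aside whenever an ordinary particle comes closer to $v$ than all the others. This gives a right homotopy inverse of the map that forgets the extra particles, and it exhibits $B_m(\Gamma)$ as a retract of a subgroup of $B_n(\Gamma)$ of index at most $n!/m!$. For one extra particle, such an inverse exists unless $\Gamma$ is a circle and $m\ge2$.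
\end{abstract}

\section{Introduction}

For a topological space $X$ and an integer $n\ge1$, let
\[
C_n(X)=\{(x_1,\dots,x_n)\in X^n \mid x_i\ne x_j \text{ for all } i\ne j\}
\]
be the space of ordered configurations of $n$ points, as a subspace of the product $X^n$. The symmetric group $\mathfrak S_n$ acts on it by permuting coordinates, and $UC_n(X)=C_n(X)/\mathfrak S_n$ is the space of unordered configurations. The braid group of $X$ at a base point $\ast\in UC_n(X)$ is $B_n(X,\ast)=\pi_1(UC_n(X),\ast)$. Its elements are motions, up to deformation, of $n$ indistinguishable particles that never collide and that end on the set of positions where they began.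

Throughout, $\Gamma$ is a connected one-dimensional CW complex that is not a single point. It may have loops, multiple edges, infinitely many cells and vertices of infinite degree. The space $UC_n(\Gamma)$ is path connected (Lemma~\ref{lem:connected}), so the group $B_n(\Gamma,\ast)$ does not depend on $\ast$ up to isomorphism; it is written $B_n(\Gamma)$ and called a \emph{graph braid group}. For example, $B_1(\Gamma)=\pi_1(\Gamma)$. The following question comes from \cite{Genevois}.

\begin{quote}
\emph{Let $n\ge2$. Does $B_m(\Gamma)$ embed into $B_n(\Gamma)$ for every $m\le n$?}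
\end{quote}

The answer is yes.

\begin{theorem}\label{thm:A}
The group $B_m(\Gamma)$ embeds into $B_n(\Gamma)$ for all $1\le m\le n$.
\end{theorem}

This is the answer one would guess: a motion of $m$ particles ought to survive the addition of $n-m$ particles that keep out of the way. The simplest graphs agree, since $B_n$ is trivial for an interval and infinite cyclic for a circle, whatever $n$ is (Proposition~\ref{prop:manifolds}). To turn the guess into a proof one needs a continuous rule that adds particles, and a reason why the induced homomorphism is injective. The natural reason is that the added particles can be forgotten again. In $UC_n(\Gamma)$ this has no meaning, because nothing tells an added particle from an original one, so we give the added particles labels.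

Let $\mathfrak S_m\le\mathfrak S_n$ act on $C_n(\Gamma)$ by permuting the first $m$ coordinates, and put
\[
UC_{m|n-m}(\Gamma)=C_n(\Gamma)/\mathfrak S_m .
\]
A point of this space consists of $m$ unlabeled \emph{ordinary} particles and $n-m$ labeled \emph{extra} particles. It is a finite covering of $UC_n(\Gamma)$, so its fundamental group is a subgroup of finite index in $B_n(\Gamma)$. The projection $\mathrm{pr}\colon C_n(\Gamma)\to C_m(\Gamma)$ to the first $m$ coordinates induces the forgetful map $q\colon UC_{m|n-m}(\Gamma)\to UC_m(\Gamma)$. A \emph{right homotopy inverse} of $q$ is a continuous map $F$ in the opposite direction such that $q\circ F$ is homotopic to the identity. Such a map is injective on fundamental groups, so its existence gives the embedding. Two examples show when it is easy to find and when it is not.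

\begin{example}[a leaf]\label{ex:leaf}
Let $w$ be a vertex of degree $1$, and parametrize its edge by $\varphi\colon[0,1]\to\Gamma$ with $\varphi(0)=w$. For $t\in[0,1]$ let $j_t\colon\Gamma\to\Gamma$ send $\varphi(u)$ to $\varphi\bigl(1-\frac{1+t}{2}(1-u)\bigr)$ and fix the points off the edge. Each $j_t$ is injective, $j_1$ is the identity, and $j_0$ misses $w$. So $x\mapsto(j_0x_1,\dots,j_0x_m,w)$ adds an extra particle that never moves, and applying $j_t$ to each coordinate deforms $(j_0x_1,\dots,j_0x_m)$ back to $x$.
\end{example}

\begin{example}[no leaf]\label{ex:theta}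
Let $\Theta$ consist of two vertices joined by three edges, and let $m=1$. An extra particle that stays at a point $p$ would require a map $f\colon\Theta\to\Theta$ homotopic to the identity that misses $p$. The identity of $H_1(\Theta)\cong\mathbb Z^2$ would then factor through $H_1(\Theta\setminus\{p\})$, which is $0$ if $p$ is a vertex and $\mathbb Z$ otherwise. So on $\Theta$ the extra particle must move.
\end{example}

Our rule uses a vertex $v$ of degree at least $3$ in place of a leaf. The extra particle waits at $v$. When an ordinary particle comes close to $v$, closer than all the others, the extra particle steps aside, and it returns when the visitor leaves. Recall that a subgroup $A$ of a group $K$ is a \emph{retract} if some homomorphism $K\to A$ restricts to the identity on $A$.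

\begin{theorem}\label{thm:B}
Suppose that $\Gamma$ has a vertex of degree at least $3$ (loops count twice), and let $1\le m\le n$. There is an $\mathfrak S_m$-equivariant continuous map $\Phi\colon C_m(\Gamma)\to C_n(\Gamma)$ such that $\mathrm{pr}\circ\Phi$ is $\mathfrak S_m$-equivariantly homotopic to the identity. Consequently:
\begin{enumerate}
\item[(1)] The map $q\colon UC_{m|n-m}(\Gamma)\to UC_m(\Gamma)$ has a right homotopy inverse, and $B_m(\Gamma)$ is isomorphic to a retract of a subgroup of $B_n(\Gamma)$ of index at most $n!/m!$.
\item[(2)] The homomorphism $\mathrm{pr}_*\colon\pi_1(C_n(\Gamma),\Phi(x))\to\pi_1(C_m(\Gamma),\mathrm{pr}\,\Phi(x))$ is a split surjection for every $x\in C_m(\Gamma)$.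
\end{enumerate}
\end{theorem}

A graph with no such vertex is an interval or a circle, and there Theorem~\ref{thm:A} follows from a direct computation. On the circle the computation cannot be replaced by adding a particle.

\begin{theorem}\label{thm:C}
Let $m\ge1$. The map $q\colon UC_{m|1}(\Gamma)\to UC_m(\Gamma)$ has a right homotopy inverse if and only if it is not the case that both $\Gamma\cong S^1$ and $m\ge2$.
\end{theorem}

Section~\ref{sec:facts} recalls the standard facts that we use, and Section~\ref{sec:manifolds} treats intervals and circles. Section~\ref{sec:one} builds $\Phi$ for one ordinary and one extra particle, which is where the idea lies. Section~\ref{sec:many} rescales that construction to allow $m$ ordinary particles, and Section~\ref{sec:proofs} deduces the three theorems.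

\section{Conventions and standard facts}\label{sec:facts}

\subsection*{Graphs}
Each edge $e$ of $\Gamma$ has a characteristic map $\varphi_e\colon[0,1]\to\Gamma$, which sends $0$ and $1$ to vertices and maps $(0,1)$ homeomorphically onto the open edge $e^\circ$. The space $\Gamma$ is Hausdorff and path connected. Since it is connected and not a point, every vertex lies on an edge, so the map $p\colon\bigsqcup_e[0,1]\to\Gamma$ assembled from the $\varphi_e$ is onto. The CW topology is the one that makes $p$ a quotient map. Thus a subset of $\Gamma$ is open, or a map out of $\Gamma$ is continuous, as soon as this holds after pulling back along each $\varphi_e$. In particular open edges are open.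

Each end of an edge at a vertex $v$ gives a \emph{half-edge} $h\colon[0,1]\to\Gamma$, namely $h(t)=\varphi_e(t/3)$ if $\varphi_e(0)=v$ and $h(t)=\varphi_e(1-t/3)$ if $\varphi_e(1)=v$. The \emph{degree} of $v$ is the number of half-edges at $v$; a loop gives two. Each half-edge is injective with $h(0)=v$, and for distinct half-edges $h,h'$ at $v$,
\begin{equation}\label{eq:disjoint}
h((0,1])\cap h'([0,1])=\emptyset .
\end{equation}
The factor $\frac13$ keeps the two half-edges of a loop apart.

\subsection*{Continuity}
\begin{enumerate}
\item[(Q1)] (J.~H.~C.~Whitehead) If $p\colon X\to Y$ is a quotient map and $Z$ is locally compact Hausdorff, then $p\times\mathrm{id}_Z\colon X\times Z\to Y\times Z$ is a quotient map.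
\item[(Q2)] If $p\colon X\to Y$ is a quotient map and $B\subset Y$ is closed, then $p^{-1}(B)\to B$ is a quotient map. Indeed, if $D\subset B$ has closed preimage in $p^{-1}(B)$, that preimage is closed in $X$, so $D$ is closed.
\item[(Q3)] (Gluing) A function on a space covered by finitely many closed sets is continuous if its restriction to each of them is continuous.
\end{enumerate}

\subsection*{Coverings}
Say that a group $G$ acts \emph{evenly} on a space $X$ if every point has an open neighborhood $U$ with $gU\cap U=\emptyset$ for all $g\ne1$.
\begin{enumerate}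
\item[(C1)] A free action of a finite group on a Hausdorff space is even. If $G$ acts evenly and $H\le G$, then $X/H\to X/G$ is a covering with $[G:H]$ sheets.
\item[(C2)] If $G$ acts evenly on a simply connected space $X$, then $\pi_1(X/G,Gx)\cong G$; a loop corresponds to the element $g$ such that its lift starting at $x$ ends at $gx$.
\item[(C3)] If $P\colon E\to B$ is a covering, then $P_*\colon\pi_1(E,e)\to\pi_1(B,P(e))$ is injective, and the index of its image is the number of points of $P^{-1}(P(e))$ in the path component of $e$. So the index is at most the number of sheets.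
\end{enumerate}

\subsection*{Homotopy inverses}
Our homotopies do not fix base points. The next lemma says that this costs nothing.

\begin{lemma}\label{lem:section}
Let $F\colon X\to Y$ and $q\colon Y\to X$ be continuous maps with $q\circ F$ homotopic to $\mathrm{id}_X$, let $x\in X$, and put $K=\pi_1(Y,F(x))$. Then $F_*\colon\pi_1(X,x)\to K$ is injective, its image is a retract of $K$, and $q_*\colon K\to\pi_1(X,qF(x))$ is a split surjection.
\end{lemma}

\begin{proof}
The homomorphism $\theta=q_*F_*\colon\pi_1(X,x)\to\pi_1(X,qF(x))$ is the change of base point along the path that $x$ traces under the homotopy, so it is an isomorphism. Hence $F_*$ is injective, and $q_*\circ(F_*\theta^{-1})=\mathrm{id}$. The homomorphism $R=F_*\theta^{-1}q_*$ maps $K$ into the image of $F_*$ and satisfies $RF_*=F_*\theta^{-1}\theta=F_*$.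
\end{proof}

\section{Intervals and circles}\label{sec:manifolds}

\begin{lemma}\label{lem:dichotomy}
If $\Gamma$ has no vertex of degree at least $3$, then $\Gamma$ is homeomorphic to an interval $I\subset\mathbb R$ (of any type, not a point) or to $S^1$.
\end{lemma}

\begin{proof}
Every vertex has degree $1$ or $2$. Only finitely many cells are reached from a given vertex by crossing at most $k$ edges, and every cell is reached for some $k$, so there are countably many cells. At a vertex $v$, the half-edges form an injective continuous map from $[0,1]$ or $[-1,1]$ to the Hausdorff space $\Gamma$, hence an embedding. So the union of the sets $h([0,1))$, which is open, is homeomorphic to $[0,1)$ or $(-1,1)$. These sets and the open edges form a countable open cover by intervals. Thus $\Gamma$ is a connected, Hausdorff, second countable $1$-manifold, possibly with boundary, and the classification of such manifolds gives the claim.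
\end{proof}

On an interval particles cannot pass one another, and on a circle they can only rotate in a fixed cyclic order. The generator of $B_m(S^1)$ moves each particle forward to the position of the next one. An extra particle sitting in a gap is carried to the next gap, and it comes home only after $m$ such moves; this is part~(3) below.

\begin{proposition}\label{prop:manifolds}
Let $n,m\ge1$, let $I\subset\mathbb R$ be an interval that is not a point, and let $S^1=\mathbb R/\mathbb Z$.
\begin{enumerate}
\item[(1)] The space $UC_n(I)$ is contractible, so $B_n(I)=1$.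
\item[(2)] $B_n(S^1)\cong\mathbb Z$.
\item[(3)] At every base point, the image of $q_*\colon\pi_1(UC_{m|1}(S^1))\to B_m(S^1)\cong\mathbb Z$ is $m\mathbb Z$.
\end{enumerate}
\end{proposition}

\begin{proof}
(1) Let $\Delta_n(I)=\{t\in I^n: t_1<\dots<t_n\}$, a nonempty convex set. The map $\Delta_n(I)\to UC_n(I)$ is a continuous bijection, and its inverse is induced by sorting the coordinates, which is a continuous $\mathfrak S_n$-invariant map $C_n(I)\to\Delta_n(I)$.

(2) Let $E_n=\{t\in\mathbb R^n: t_1<\dots<t_n<t_1+1\}$, an open convex set, and let $\sigma(t_1,\dots,t_n)=(t_2,\dots,t_n,t_1+1)$. This is a homeomorphism of $E_n$ with inverse $t\mapsto(t_n-1,t_1,\dots,t_{n-1})$. It raises the sum $\Sigma(t)=t_1+\dots+t_n$ by $1$, so the open set $\{t':|\Sigma(t')-\Sigma(t)|<\frac12\}$ is disjoint from its images under $\sigma^k$ for $k\ne0$. Hence $\langle\sigma\rangle\cong\mathbb Z$ acts evenly.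

Let $P\colon E_n\to UC_n(S^1)$ send $t$ to the set of classes of the $t_i$. Given $c\in UC_n(S^1)$, list its preimage in $\mathbb R$ as an increasing sequence $(\tau_j)_{j\in\mathbb Z}$; each half-open interval of length $1$ contains $n$ terms, so $\tau_{j+n}=\tau_j+1$. The points of $P^{-1}(c)$ are the strings $(\tau_{j+1},\dots,\tau_{j+n})$ of $n$ consecutive terms, and $\sigma$ raises $j$ by $1$. So $P$ is onto and its fibers are the orbits of $\sigma$. Also $P$ is open, because $E_n$ is open in $\mathbb R^n$, the map $\mathbb R^n\to(S^1)^n$ is open, and so is the quotient map of a group action. Therefore $E_n/\langle\sigma\rangle\cong UC_n(S^1)$, and (C2) gives $B_n(S^1)\cong\langle\sigma\rangle$.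

(3) Record the positions of the ordinary particles relative to the extra particle $z$. The map $(x_1,\dots,x_m,z)\mapsto(z,(x_1-z,\dots,x_m-z))$ is an $\mathfrak S_m$-equivariant homeomorphism from $C_{m+1}(S^1)$ to $S^1\times C_m(S^1\setminus\{0\})$, and $S^1\setminus\{0\}\cong(0,1)$. Passing to quotients and using (1), we get $UC_{m|1}(S^1)\cong S^1\times\Delta_m((0,1))$. The second factor is convex, so at any base point the fundamental group is generated by the full rotation $\theta\mapsto(z+\theta,u)$, $0\le\theta\le1$. The image of this loop under $q$ lifts to a path $\theta\mapsto t+\theta(1,\dots,1)$ in $E_m$, which ends at $t+(1,\dots,1)=\sigma^m(t)$. By (C2) it represents $\sigma^m$.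
\end{proof}

Part (1) also gives the independence of the base point for every graph.

\begin{lemma}\label{lem:connected}
The space $UC_n(\Gamma)$ is path connected for all $n\ge1$.
\end{lemma}

\begin{proof}
Fix an edge $e$. Configurations contained in $e^\circ\cong(0,1)$ are joined to one another by Proposition~\ref{prop:manifolds}(1). So it suffices to join a configuration $c$ with $c\setminus e^\circ\ne\emptyset$ to one with more points in $e^\circ$. Let $\gamma\colon[0,1]\to\Gamma$ be a path from a point of $c\setminus e^\circ$ to a point $z\in e^\circ$. Let $t_0$ be the last time at which $\gamma$ lies in $c\setminus e^\circ$, and let $t_1>t_0$ be the first later time at which it lies in $(c\cap e^\circ)\cup\{z\}$. As $e^\circ$ is open, $\gamma(t_2)\in e^\circ$ for some $t_2\in(t_0,t_1)$, and $\gamma$ avoids $c$ on $(t_0,t_2]$. Move the particle at $\gamma(t_0)$ along $\gamma$ to $\gamma(t_2)$.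
\end{proof}

\section{One ordinary particle}\label{sec:one}

In this section and the next, $v$ is a vertex of degree at least $3$, with half-edges $(h_i)_{i\in J}$, and $1,2,3$ are three distinct elements of $J$. Let $S=\bigcup_i h_i([0,1])$ be the \emph{star} of $v$. Define $\rho\colon\Gamma\to[0,1]$ by $\rho(h_i(s))=s$ and $\rho=1$ off $S$. It is well defined by \eqref{eq:disjoint}, and it is continuous because each $\rho\circ\varphi_e$ is piecewise linear. It plays the part of the distance to $v$, cut off at $1$: we have $\rho^{-1}(0)=\{v\}$, and every point with $\rho<1$ lies in $S$.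

For $m=1$ and $n=2$, Theorem~\ref{thm:B} asks for maps $f_0,g\colon\Gamma\to\Gamma$ with $f_0(y)\ne g(y)$ for all $y$ and a homotopy $f_t$ from $f_0$ to $f_1=\mathrm{id}$. Here $y$ is the given position of the ordinary particle, $f_0(y)$ is where we place it, and $g(y)$ is where we place the extra particle. We want everything to happen inside the star: when $\rho(y)=1$ the system should be \emph{at rest}, meaning that $f_t(y)=y$ and $g(y)=v$.

When $y=v$ the extra particle has to stand on one of the half-edges; we put it at $h_1(\frac12)$. As $y$ comes in to $v$ along $h_i$ with $i\ne1$, the extra particle backs away from $v$ to $h_1(\frac12)$, and there is no need to displace $y$. The difficulty is the half-edge $h_1$ itself. As $y=h_1(s)$ runs from $v$ out to $h_1(1)$, the extra particle has to get from $h_1(\frac12)$, which lies ahead of $y$, to $v$, which lies behind it. The two particles must change places.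

With only two half-edges this cannot be done inside the star. The star would be an arc $[-1,1]$ with $v=0$, and $f_0-g$ would equal $-1$ at $y=-1$ and $1$ at $y=1$, so it would vanish somewhere. A third half-edge makes room, in four moves (Figure~\ref{fig:swap}): the ordinary particle retreats into $h_2$, the extra one crosses $v$ into $h_3$, the ordinary one crosses $v$ into $h_1$, and the extra one returns to $v$ while the ordinary one goes on to $h_1(1)$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\foreach \x/\lab/\pa/\pr/\qa/\qr in {0/0/90/0/90/0.5, 1/{\frac14}/210/0.5/90/0.5, 2/{\frac12}/210/0.5/330/0.5, 3/{\frac34}/90/0.5/330/0.5, 4/1/90/1/90/0} {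
\begin{scope}[shift={(2.35*\x,0)}]
\draw (0,0) -- (90:1) node[right] {\small $h_1$};
\draw (0,0) -- (210:1) node[below] {\small $h_2$};
\draw (0,0) -- (330:1) node[below] {\small $h_3$};
\fill (\pa:\pr) circle (2.5pt);
\draw[fill=white] (\qa:\qr) circle (2.5pt);
\node at (0,-1.3) {$s=\lab$};
\end{scope}}
\end{tikzpicture}
\caption{Two particles change places on the half-edge $h_1$ by using two other half-edges $h_2,h_3$ at the vertex $v$ (center). For the input $y=h_1(s)$, the black dot is the position $f_0(y)$ of the ordinary particle and the white dot is the position $g(y)$ of the extra particle.}\label{fig:swap}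
\end{figure}

In these moves the ordinary particle stays on $h_1\cup h_2$ and the extra one on $h_1\cup h_3$, so each needs one real coordinate. For $j\in\{2,3\}$ let $\ell_j\colon[-1,1]\to S$ be the arc with $\ell_j(c)=h_1(c)$ for $c\ge0$ and $\ell_j(c)=h_j(-c)$ for $c\le0$; then $\rho(\ell_j(c))=|c|$. Let $a,b\colon[0,1]\to[-1,1]$ be the continuous functions that are affine on each quarter of $[0,1]$ and take the values
\[
\begin{array}{c|ccccc}
s&0&\frac14&\frac12&\frac34&1\\[2pt]\hline
a(s)&0&-\frac12&-\frac12&\frac12&1\\[2pt]
b(s)&\frac12&\frac12&-\frac12&-\frac12&0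
\end{array}
\]
Then $|a(s)|<1$ for $s<1$, and $|b|\le\frac12$. For $y\in\Gamma$ and $t\in[0,1]$ define $f_t(y)$ and $g(y)$ as follows.
\begin{enumerate}
\item[(i)] If $\rho(y)=1$, then $f_t(y)=y$ and $g(y)=v$.
\item[(ii)] If $y=h_i(s)$ with $i\ne1$, then $f_t(y)=y$ and $g(y)=h_1\bigl(\frac{1-s}{2}\bigr)$.
\item[(iii)] If $y=h_1(s)$, then $f_t(y)=\ell_2\bigl((1-t)a(s)+ts\bigr)$ and $g(y)=\ell_3(b(s))$.
\end{enumerate}
The cases overlap only at $s=0$ and at $s=1$. At $s=0$, where $y=v$, both (ii) and (iii) give $f_t(v)=v$ and $g(v)=h_1(\frac12)$, since $a(0)=0$ and $b(0)=\frac12$. At $s=1$, case (ii) gives $g(y)=h_1(0)=v$, and case (iii) gives $f_t(y)=\ell_2(1)=y$ and $g(y)=\ell_3(0)=v$, as in (i). So $f_t$ and $g$ are well defined, and they map $S$ to $S$. The homotopy $f_t$ slides the ordinary particle along $\ell_2$ from $a(s)$ to $s$. It may run through the point $g(y)$, which does no harm: the homotopy takes place after the extra particle is forgotten.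

\begin{lemma}\label{lem:one}
For all $y\in\Gamma$ and $t\in[0,1]$:
\begin{enumerate}
\item[(a)] $f_1(y)=y$;
\item[(b)] if $\rho(y)<1$, then $\rho(f_t(y))<1$ and $\rho(g(y))<1$;
\item[(c)] $f_0(y)\ne g(y)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In case (iii), $f_1(y)=\ell_2(s)=h_1(s)$; in the other cases $f_t(y)=y$.

(b) Here $s<1$. In case (ii) the two values are $s$ and $\frac{1-s}2$. In case (iii) they are $|(1-t)a(s)+ts|\le\max(|a(s)|,s)<1$ and $|b(s)|\le\frac12$.

(c) In case (i), $y\ne v$ because $\rho(y)=1$. In case (ii), $y$ lies on $h_i$ and $g(y)$ on $h_1$, so by \eqref{eq:disjoint} they could agree only at $v$; but $g(v)=h_1(\frac12)\ne v$. In case (iii) we apply \eqref{eq:disjoint} on each quarter.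
\begin{itemize}
\item For $s\in[0,\frac14]$: $g(y)=h_1(\frac12)$, and $f_0(y)\in h_2([0,1])$ since $a(s)\le0$.
\item For $s\in[\frac14,\frac12]$: $f_0(y)=h_2(\frac12)$, and $g(y)\in h_1([0,1])\cup h_3([0,1])$.
\item For $s\in[\frac12,\frac34]$: $g(y)=h_3(\frac12)$, and $f_0(y)\in h_1([0,1])\cup h_2([0,1])$.
\item For $s\in[\frac34,1]$: $f_0(y)\in h_1((0,1])$ since $a(s)\ge\frac12$, and $g(y)\in h_3([0,1])$ since $b(s)\le0$.\qedhere
\end{itemize}
\end{proof}

Continuity of $(y,t)\mapsto f_t(y)$ and of $g$ is the case $r=1$ of Lemma~\ref{lem:scaled} below. Granting it, $y\mapsto(f_0(y),g(y))$ is the required map $\Gamma\to C_2(\Gamma)$.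

\begin{remark}[the ordinary particle has to be displaced]\label{rem:strict}
A strict section $y\mapsto(y,g(y))$ of $UC_{1|1}(\Gamma)=C_2(\Gamma)\to UC_1(\Gamma)=\Gamma$ is the same as a continuous self-map $g$ of $\Gamma$ without fixed points. By the Lefschetz fixed point theorem, a self-map $g$ of a finite simplicial complex has a fixed point if $\sum_k(-1)^k\operatorname{tr}\bigl(g_*|H_k(\,\cdot\,;\mathbb Q)\bigr)\ne0$. For a finite tree only $H_0=\mathbb Q$ is nonzero and the sum is $1$, so there is no strict section. A finite tree can have a vertex of degree $3$. Hence in Theorem~\ref{thm:B} the homotopy from $\mathrm{pr}\circ\Phi$ to the identity cannot in general be improved to an equality $\mathrm{pr}\circ\Phi=\mathrm{id}$.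
\end{remark}

\section{Many ordinary particles}\label{sec:many}

With $m\ge2$ ordinary particles, several of them may be in the star at once, and the moves of Section~\ref{sec:one} would cause collisions. The remedy is to perform the moves in a smaller star that holds at most one ordinary particle. The largest radius $r$ such that $\{\rho<r\}$ contains at most one particle is the second smallest of the numbers $\rho(x_1),\dots,\rho(x_m)$. It is positive, because two particles cannot both be at $v$. A second worry is that the particle nearest to $v$ does not depend continuously on the configuration. But the nearest particle changes only at a tie, and at a tie it lies at distance exactly $r$, where the rescaled system is at rest.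

\subsection*{Rescaling}
For $0<r\le1$ let $\lambda_r\colon S\to S$ be given by $\lambda_r(h_i(s))=h_i(rs)$. It is injective, it fixes $v$, its image is $\{y\in S:\rho(y)\le r\}$, and
\begin{equation}\label{eq:scale}
\rho(\lambda_r(z))=r\rho(z)\quad(z\in S),\qquad \lambda_r(\ell_j(c))=\ell_j(rc).
\end{equation}
Let $W=\{(y,r)\in\Gamma\times(0,1]:\rho(y)\le r\}$, a closed subset of $\Gamma\times(0,1]$. For $(y,r)\in W$ and $t\in[0,1]$ define points $\xi_t(y,r)$ and $\eta(y,r)$ of $\Gamma$ as follows. If $y\in S$, write $y=\lambda_r(z)$ with $z\in S$, which is possible in exactly one way, and put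
\[
\xi_t(y,r)=\lambda_r(f_t(z)),\qquad \eta(y,r)=\lambda_r(g(z)).
\]
If $y\notin S$, then $\rho(y)=r=1$, and we put $\xi_t(y,1)=y$ and $\eta(y,1)=v$. In all cases $\xi_t(y,1)=f_t(y)$ and $\eta(y,1)=g(y)$.

\begin{lemma}\label{lem:scaled}
The maps $\xi\colon W\times[0,1]\to\Gamma$ and $\eta\colon W\to\Gamma$ are continuous. For $(y,r)\in W$ and $t\in[0,1]$:
\begin{enumerate}
\item[(P1)] $\xi_1(y,r)=y$; if $\rho(y)=r$, then $\xi_t(y,r)=y$ and $\eta(y,r)=v$.
\item[(P2)] If $\rho(y)<r$, then $\rho(\xi_t(y,r))<r$ and $\rho(\eta(y,r))<r$.
\item[(P3)] If $\rho(y)<r$, then $\xi_0(y,r)\ne\eta(y,r)$.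
\end{enumerate}
\end{lemma}

\begin{proof}
If $y\notin S$, then (P1) is the definition and the hypothesis of (P2) and (P3) fails. If $y=\lambda_r(z)$, then $\rho(z)=\rho(y)/r$ by \eqref{eq:scale}. Now (P1) follows from Lemma~\ref{lem:one}(a) and case (i), (P2) from Lemma~\ref{lem:one}(b) and \eqref{eq:scale}, and (P3) from Lemma~\ref{lem:one}(c) and the injectivity of $\lambda_r$.

For continuity, regard $\eta$ as a function on $W\times[0,1]$ that does not depend on $t$. The space $Z=(0,1]\times[0,1]$ of pairs $(r,t)$ is locally compact Hausdorff, so $p\times\mathrm{id}_Z$ is a quotient map onto $\Gamma\times Z$ by (Q1). By (Q2) it restricts to a quotient map over the closed set $W\times[0,1]$. It therefore suffices to fix an edge $e$ and prove that $\xi_t(\varphi_e(u),r)$ and $\eta(\varphi_e(u),r)$ are continuous in $(u,r,t)$, for $(u,r)$ in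
\[
W_e=\{(u,r)\in[0,1]\times(0,1]:\rho(\varphi_e(u))\le r\}.
\]
The set $W_e$ is the union of at most three closed sets: $D_0=\{u\le r/3\}$, present if $\varphi_e(0)=v$; $D_1=\{1-u\le r/3\}$, present if $\varphi_e(1)=v$; and $D'=\{(u,1):\rho(\varphi_e(u))=1\}$. Indeed, if $\rho(\varphi_e(u))<1$, then $\rho(\varphi_e(u))$ equals $3u$ or $3(1-u)$ on a half-edge of $e$ at $v$, and if $\rho(\varphi_e(u))=1$, then $r=1$.

On $D_0$ let $h_i$ be the half-edge at the end $0$ of $e$. Then $\varphi_e(u)=h_i(3u)=\lambda_r(h_i(s))$ with $s=3u/r\in[0,1]$, a continuous function of $(u,r)$. By the definitions and \eqref{eq:scale},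
\[
\begin{array}{lll}
\xi_t=\varphi_e(u), & \eta=h_1\bigl(r\,\frac{1-s}2\bigr) & \text{if } i\ne1,\\[4pt]
\xi_t=\ell_2\bigl(r((1-t)a(s)+ts)\bigr), & \eta=\ell_3(r\,b(s)) & \text{if } i=1,
\end{array}
\]
and these are continuous in $(u,r,t)$. On $D_1$ the same formulas hold with $s=3(1-u)/r$. On $D'$, (P1) gives $\xi_t=\varphi_e(u)$ and $\eta=v$. Gluing (Q3) finishes the proof.
\end{proof}

This is the only place where continuity is checked cell by cell, and the reason for isolating $W$ is to allow that check. If $\Gamma$ is not locally compact, (Q1) does not let us test a map on $\Gamma^m$ by pulling back to products of edges. On $W$ only one factor $\Gamma$ appears, and the other particles enter through the single real number $r$.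

\subsection*{Adding one particle}

\begin{proposition}\label{prop:step}
For each $m\ge1$ there are continuous $\mathfrak S_m$-equivariant maps $\Phi_m\colon C_m(\Gamma)\to C_{m+1}(\Gamma)$ and $H\colon C_m(\Gamma)\times[0,1]\to C_m(\Gamma)$ with $H_0=\mathrm{pr}\circ\Phi_m$ and $H_1=\mathrm{id}$.
\end{proposition}

\begin{proof}
For $1\le k\le m$ let
\[
A_k=\{x\in C_m(\Gamma):\rho(x_k)\le\rho(x_l)\text{ for all }l\}
\]
be the set where the $k$-th particle is nearest to $v$. These sets are closed and cover $C_m(\Gamma)$. On $A_k$ let $r_k(x)=\min_{l\ne k}\rho(x_l)$, with $r_1=1$ if $m=1$; this is a continuous function and $\rho(x_k)\le r_k(x)$. Also $r_k(x)>0$: otherwise $\rho(x_l)=0$ for some $l\ne k$, hence $\rho(x_k)=0$ and $x_k=x_l=v$. So $x\mapsto(x_k,r_k(x))$ is a continuous map $A_k\to W$. For $x\in A_k$ and $r=r_k(x)$ define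
\begin{align*}
\Phi_m(x)&=\bigl(x_1,\dots,x_{k-1},\xi_0(x_k,r),x_{k+1},\dots,x_m,\ \eta(x_k,r)\bigr),\\
H_t(x)&=\bigl(x_1,\dots,x_{k-1},\xi_t(x_k,r),x_{k+1},\dots,x_m\bigr).
\end{align*}
Each coordinate is continuous on $A_k$ or $A_k\times[0,1]$ by Lemma~\ref{lem:scaled}.

\emph{No collisions.} For $l\ne k$ we have $\rho(x_l)\ge r$. Suppose that $\rho(x_k)<r$. By (P2) the points $\xi_t(x_k,r)$ and $\eta(x_k,r)$ have $\rho<r$, so they differ from every $x_l$ with $l\ne k$, and $\xi_0(x_k,r)\ne\eta(x_k,r)$ by (P3). Suppose that $\rho(x_k)=r$. By (P1),
\begin{equation}\label{eq:rest}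
H_t(x)=x,\qquad\Phi_m(x)=(x_1,\dots,x_m,v),
\end{equation}
and $v$ is not a coordinate of $x$, because every coordinate has $\rho\ge r>0$.

\emph{Agreement at ties.} Let $x\in A_k\cap A_l$ with $k\ne l$. Then $r_k(x)\le\rho(x_l)\le\rho(x_k)\le r_k(x)$, so $\rho(x_k)=r_k(x)$, and exchanging $k$ and $l$ gives $\rho(x_l)=r_l(x)$. Both definitions therefore give \eqref{eq:rest}. So $\Phi_m$ and $H$ are well defined, and they are continuous by (Q3).

\emph{Equivariance.} Let $\tau\in\mathfrak S_m$ act by $(\tau x)_{\tau(l)}=x_l$. If $x\in A_k$, then $\tau x\in A_{\tau(k)}$, $(\tau x)_{\tau(k)}=x_k$ and $r_{\tau(k)}(\tau x)=r_k(x)$. So the formulas for $\tau x$ modify the coordinate $\tau(k)$ as those for $x$ modify the coordinate $k$, and they add the same last coordinate. Hence $\Phi_m(\tau x)=\tau\Phi_m(x)$ and $H_t(\tau x)=\tau H_t(x)$.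

Finally, $H_0=\mathrm{pr}\circ\Phi_m$ by the formulas, and $H_1=\mathrm{id}$ by (P1).
\end{proof}

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
We add the particles one at a time, treating those already added as ordinary. For $m\le k\le n$ let $\Phi^{(k)}=\Phi_{k-1}\circ\dots\circ\Phi_m\colon C_m(\Gamma)\to C_k(\Gamma)$, with $\Phi^{(m)}=\mathrm{id}$, and let $\mathrm{pr}^{(k)}\colon C_k(\Gamma)\to C_m(\Gamma)$ be the projection. Each $\Phi_k$ with $k\ge m$ is $\mathfrak S_k$-equivariant, hence $\mathfrak S_m$-equivariant. For $m\le k<n$ let $H^k$ be the homotopy of Proposition~\ref{prop:step} on $C_k(\Gamma)$. Since $\mathrm{pr}^{(k+1)}$ is the one-step projection to $C_k(\Gamma)$ followed by $\mathrm{pr}^{(k)}$, the maps $\mathrm{pr}^{(k)}\circ H^k_t\circ\Phi^{(k)}$ form an $\mathfrak S_m$-equivariant homotopy from $\mathrm{pr}^{(k+1)}\circ\Phi^{(k+1)}$ to $\mathrm{pr}^{(k)}\circ\Phi^{(k)}$. Concatenating them for $k=n-1,\dots,m$ joins $\mathrm{pr}\circ\Phi$ to the identity, where $\Phi=\Phi^{(n)}$. This is the first assertion, and (2) is Lemma~\ref{lem:section} applied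 to $\Phi$ and $\mathrm{pr}$.

For (1), equivariance lets $\Phi$ descend to a map $F\colon UC_m(\Gamma)\to UC_{m|n-m}(\Gamma)$. The homotopy descends to a function $UC_m(\Gamma)\times[0,1]\to UC_m(\Gamma)$, which is continuous because $C_m(\Gamma)\times[0,1]\to UC_m(\Gamma)\times[0,1]$ is a quotient map by (Q1). So $F$ is a right homotopy inverse of $q$. Fix $c\in UC_m(\Gamma)$ and put $K=\pi_1(UC_{m|n-m}(\Gamma),F(c))$. By Lemma~\ref{lem:section}, $F_*$ maps $B_m(\Gamma,c)$ isomorphically onto a retract of $K$. The finite group $\mathfrak S_n$ acts freely on the Hausdorff space $C_n(\Gamma)$, so by (C1) the map $UC_{m|n-m}(\Gamma)\to UC_n(\Gamma)$ is a covering with $n!/m!$ sheets. By (C3) it embeds $K$ into $B_n(\Gamma)$ as a subgroup of index at most $n!/m!$.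
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
If $\Gamma$ has a vertex of degree at least $3$, apply Theorem~\ref{thm:B}(1). Otherwise $\Gamma$ is an interval or a circle by Lemma~\ref{lem:dichotomy}, and Proposition~\ref{prop:manifolds} shows that $B_m(\Gamma)$ and $B_n(\Gamma)$ are isomorphic: both are trivial, or both are infinite cyclic.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Suppose first that $\Gamma\not\cong S^1$. If $\Gamma$ has a vertex of degree at least $3$, apply Theorem~\ref{thm:B}(1) with $n=m+1$. Otherwise $\Gamma$ is an interval by Lemma~\ref{lem:dichotomy}. Then $UC_m(\Gamma)$ is contractible by Proposition~\ref{prop:manifolds}(1) and $UC_{m|1}(\Gamma)$ is nonempty. Any constant map $F\colon UC_m(\Gamma)\to UC_{m|1}(\Gamma)$ works, since the constant map $q\circ F$ is homotopic to the identity.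

Now let $\Gamma\cong S^1=\mathbb R/\mathbb Z$. For $m=1$ the map $x\mapsto(x,x+\frac12)$ is a strict section of $q$. For $m\ge2$, a right homotopy inverse $F$ would make $q_*$ surjective at the base point $F(c)$ by Lemma~\ref{lem:section}, whereas its image is the proper subgroup $m\mathbb Z$ of $\mathbb Z$ by Proposition~\ref{prop:manifolds}(3).
\end{proof}

\begin{thebibliography}{1}
\bibitem{Genevois}
Anthony Genevois, \emph{Negative curvature in graph braid groups}, arXiv:1912.10674 (2019).
\end{thebibliography}
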